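\title{A Dini threshold for the endpoint Lorentz gradient estimate for linearized Monge--Amp\`ere equations}

\begin{abstract}
Let $\phi$ be a convex potential with $\det D^2\phi=g$, where $g$ is continuous and $\lambda\le g\le\Lambda$, and let $u$ solve the linearized Monge--Amp\`ere equation $\Phi^{ij}D_{ij}u=f$. For $n/2<s<n$, the gradient $Du$ is known to be controlled in the Lorentz space $L(r,\gamma)$ by $\|u\|_{L^\infty}+\|f\|_{L(s,\gamma)}$ for $n<r<r_*=ns/(n-s)$, with a constant that depends on $g$ only through $\lambda$, $\Lambda$ and the modulus of continuity. We show that the endpoint $r=r_*$ cannot be reached with such a constant, for any pair $(s,\gamma)$. The obstruction is the failure of the Dini condition: the endpoint estimate fails for every concave modulus that is not Dini when $\lambda<\Lambda$, and it holds for every Dini modulus. The counterexample is a smooth potential whose level sets are nested ellipsoids of slowly growing eccentricity.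
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $n\ge2$, and write $B_r$ for the open ball of radius $r$ about the origin. A bounded convex domain $\Omega\subset\mathbb R^n$ is \emph{normalized} if $B_1\subset\Omega\subset B_n$. Fix $0<\lambda\le\Lambda$. A function $\phi$ is \emph{admissible} on a normalized domain $\Omega$ if $\phi\in C(\overline\Omega)\cap C^2(\Omega)$ is strictly convex, $\phi=0$ on $\partial\Omega$, and
\[
\det D^2\phi=g\quad\text{in }\Omega,\qquad \lambda\le g\le\Lambda .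
\]
We say that $g$ \emph{has modulus} $\omega$ if $|g(x)-g(y)|\le\omega(|x-y|)$ for all $x,y\in\Omega$, and that a nondecreasing $\omega$ is \emph{Dini} if $\int_0^1\omega(t)\,dt/t<\infty$. Let $\Phi=(\Phi^{ij})=(\det D^2\phi)(D^2\phi)^{-1}$ be the cofactor matrix of $D^2\phi$. The derivative of $\det(D^2\phi+tD^2u)$ at $t=0$ is $\Phi^{ij}D_{ij}u$, and we study solutions $u\in W^{2,n}_{\mathrm{loc}}(\Omega)\cap L^\infty(\Omega)$ of the linearized Monge--Amp\`ere equation
\begin{equation}\label{eq:lma}
\Phi^{ij}D_{ij}u=f\quad\text{a.e. in }\Omega .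
\end{equation}
If $\mu_1,\dots,\mu_n$ are the eigenvalues of $D^2\phi$, those of $\Phi$ are $g/\mu_i$. The bounds on $g$ control their product but no single one of them, so $\lambda$ and $\Lambda$ give no ellipticity constants for \eqref{eq:lma}.

Let $L(p,\gamma)$ denote the Lorentz spaces, recalled in Section~\ref{sec:lorentz}. The following estimate is known, and we take it as given: for every $\Omega'\Subset\Omega$, $s\in(n/2,n]$, $r\in\big(n,\frac{ns}{n-s}\big)$ and $\gamma\in(0,\infty]$,
\begin{equation}\label{eq:known}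
\|Du\|_{L(r,\gamma)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big),
\end{equation}
where $C$ depends only on $n,s,r,\gamma,\lambda,\Lambda,\Omega'$ and the modulus of continuity of $g$. From now on
\[
\frac n2<s<n,\qquad 0<\gamma\le\infty,\qquad r_*=\frac{ns}{n-s},\qquad\text{so that}\quad \frac1{r_*}=\frac1s-\frac1n .
\]
The question, which comes from Cui \cite{Cui}, is the following. \emph{For which pairs $(s,\gamma)$ does \eqref{eq:known} hold at the endpoint $r=r_*$, with a constant depending only on $n,s,\gamma,\lambda,\Lambda,\Omega'$ and the modulus of continuity of $g$?} Dependence on the modulus means that, for a given $\omega$, one constant serves all admissible $\phi$ whose $g$ has modulus $\omega$. Section~\ref{sec:least} treats the stricter reading in which the constant may depend on the least modulus of $g$.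

The simplest case suggests that the endpoint holds for all pairs. Take $\Omega=B_1$ and $\phi=\frac12(|x|^2-1)$, so that $\Phi=I$ and \eqref{eq:lma} reads $\Delta u=f$. For compactly supported $u$ the gradient is the convolution of $f$ with a kernel bounded by $C|x|^{1-n}$, and this convolution maps $L(s,\gamma)$ to $L(r_*,\gamma)$ (Section~\ref{sec:lorentz}). No larger exponent is possible: for $u(x)=\beta((x-x_0)/\delta)$ with a fixed bump $\beta$, the three norms in \eqref{eq:known} are multiples of $\delta^{n/r-1}$, $1$ and $\delta^{n/s-2}$, and since $n/s-2<0$, letting $\delta\to0$ forces $n/r-1\ge n/s-2$, that is, $r\le r_*$. A continuous $g$ is nearly constant at small scales, so one would guess that the general case behaves like the Laplacian. The guess is wrong.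

\begin{theorem}\label{thm:fail}
Let $n\ge2$ and $0<\lambda<\Lambda$, and let $\omega\colon[0,2]\to[0,\infty)$ be concave and nondecreasing with $\omega(0^+)=0$ and $\int_0^1\omega(t)\,dt/t=\infty$. Let $\Omega=B_1$ and let $\Omega'\Subset\Omega$ be a nonempty open set. Then there is a sequence of admissible $\phi_K\in C^\infty(\overline\Omega)$, with $\lambda\le g_K\le\Lambda$ and all $g_K=\det D^2\phi_K$ having modulus $\omega$, such that for every $s\in(n/2,n)$ and $\gamma\in(0,\infty]$ there is no constant $C$ with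
\begin{equation}\label{eq:weak}
\|Du\|_{L(r_*,\infty)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big)
\end{equation}
for all $K$ and all $u\in C_c^\infty(\Omega)$, $f=\Phi_K^{ij}D_{ij}u$.
\end{theorem}

An example is $\omega(t)=1/L(t)$ with $L(t)=\log(2e^2/t)$: here $\omega''=(2-L)/(t^2L^3)\le0$ on $(0,2]$. Since $L(r_*,\gamma)\subset L(r_*,\infty)$, the estimate \eqref{eq:weak} is weaker than \eqref{eq:known} at $r=r_*$. So the answer to the question is that \emph{the endpoint estimate, with the stated dependence of the constant, holds for no pair $(s,\gamma)$}, and the range $r<r_*$ in \eqref{eq:known} is sharp. The second theorem locates the obstruction.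

\begin{theorem}\label{thm:dini}
Let $\omega$ be nondecreasing and Dini. Then for every normalized $\Omega$, every $\Omega'\Subset\Omega$, every $s\in(n/2,n)$ and every $\gamma\in(0,\infty]$, the estimate \eqref{eq:known} holds with $r=r_*$ for all admissible $\phi$ whose $g$ has modulus $\omega$. The constant depends only on $n,s,\gamma,\lambda,\Lambda,\Omega',\Omega,\omega$. Moreover, $\|D^2u\|_{L(s,\gamma)(\Omega')}$ is bounded by the same right-hand side.
\end{theorem}

Thus, for concave moduli and $\lambda<\Lambda$, the endpoint holds for all $(s,\gamma)$ if $\omega$ is Dini and for no $(s,\gamma)$ if it is not.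

Both theorems are reduced to a statement about $D^2\phi$ alone. Equation \eqref{eq:lma} is invariant under linear maps of determinant one, and so are Lorentz norms of functions, but $|Du|$ is not. At the endpoint the two sides of the estimate scale in the same way, so a bump adapted to the ellipsoids of $D^2\phi(x)$ detects their eccentricity, and the best constant is at least $c|D^2\phi(x)|^{1/2}$ (Proposition~\ref{prop:lower}). Conversely, a bound and a modulus of continuity for $D^2\phi$ give the endpoint estimate by freezing coefficients (Proposition~\ref{prop:upper}). It remains to ask how large $D^2\phi$ can be when $g$ has modulus $\omega$. From one scale $t$ to the next smaller one, the logarithm of the eccentricity can grow by an amount of order $\omega(t)$, so that the total growth is governed by $\int\omega(t)\,dt/t$. Section~\ref{sec:construction} builds potentials with unbounded growth when this integral diverges, Section~\ref{sec:refine} gives two refinements, and Section~\ref{sec:hessian}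 bounds the growth when the integral converges.

Throughout, $|A|$ is the operator norm of a matrix $A$; we use $|\operatorname{tr}(AB)|\le n|A||B|$. For a positive symmetric $A$, $\operatorname{cof}A=(\det A)A^{-1}$; its entries are polynomials in those of $A$.

\section{Lorentz spaces and two operators}\label{sec:lorentz}

For a measurable $F$ on $\mathbb R^n$, let $F^*(t)=\inf\{\nu>0:|\{|F|>\nu\}|\le t\}$ be the decreasing rearrangement. For $0<p<\infty$ put
\[
\|F\|_{L(p,q)}=\Big(\int_0^\infty\big(t^{1/p}F^*(t)\big)^q\,\frac{dt}t\Big)^{1/q}\quad(0<q<\infty),\qquad \|F\|_{L(p,\infty)}=\sup_{t>0}t^{1/p}F^*(t).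
\]
The norm on a set $E$ is that of $F$ extended by zero off $E$, and for vector or matrix fields $F$ is replaced by $|F|$. One has $L(p,p)=L^p$; the first index measures the size of a singularity on the power scale, and the second refines it. We use the following facts.
\begin{enumerate}
\item[(L1)] If $|F|\le|G|$ then $\|F\|_{L(p,q)}\le\|G\|_{L(p,q)}$, because $F^*\le G^*$.
\item[(L2)] $\|F\|_{L(p,\infty)}\le(q/p)^{1/q}\|F\|_{L(p,q)}$. Indeed, $F^*$ is nonincreasing, so $\|F\|_{L(p,q)}^q\ge F^*(t)^q\int_0^t\tau^{q/p}\,d\tau/\tau=\frac pq\,\big(t^{1/p}F^*(t)\big)^q$.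
\item[(L3)] If $T$ is an invertible matrix, then $\|F(T(\cdot-x_0))\|_{L(p,q)}=|\det T|^{-1/p}\|F\|_{L(p,q)}$, because the rearrangement of $F(T(\cdot-x_0))$ is $t\mapsto F^*(|\det T|\,t)$.
\item[(L4)] $\|F+G\|_{L(p,q)}\le Q\big(\|F\|_{L(p,q)}+\|G\|_{L(p,q)}\big)$ with $Q=Q(p,q)$, because $(F+G)^*(t)\le F^*(t/2)+G^*(t/2)$.
\item[(L5)] If $|E|<\infty$ and $p'>p$, then $\|F\|_{L(p,q)(E)}\le C(p,p',q,|E|)\,\|F\|_{L(p',\infty)(E)}$. Indeed, $t^{1/p}F^*(t)\le t^{1/p-1/p'}\|F\|_{L(p',\infty)(E)}$ for $t<|E|$, and $F^*(t)=0$ for $t\ge|E|$. In the same way $\|F\|_{L(p,q)(E)}\le C\|F\|_{L^\infty(E)}$.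
\item[(L6)] Let $1<p_0<p_1<\infty$, $0<\vartheta<1$ and $\frac1p=\frac{1-\vartheta}{p_0}+\frac\vartheta{p_1}$. The real interpolation space $(L^{p_0},L^{p_1})_{\vartheta,q}$ is $L(p,q)$ for all $0<q\le\infty$ \cite[Theorem~5.3.1]{BL}. Hence a linear operator bounded from $L^{p_i}$ to $L^{\bar p_i}$, $i=0,1$, with $1<\bar p_0<\bar p_1<\infty$, is bounded from $L(p,q)$ to $L(\bar p,q)$, where $\frac1{\bar p}=\frac{1-\vartheta}{\bar p_0}+\frac\vartheta{\bar p_1}$.
\end{enumerate}

Note that $1\le n/2<s<n$. Two consequences of (L6) carry the positive results.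

\begin{lemma}\label{lem:operators}
Let $w\in W^{2,n}(\mathbb R^n)$ have compact support, and let $a_0$ be a positive symmetric matrix. There is $C=C(n,s,\gamma)$ such that
\begin{align}
\|D^2w\|_{L(s,\gamma)}&\le C\,|a_0^{-1}|\,\|a_0^{ij}D_{ij}w\|_{L(s,\gamma)},\label{eq:cz}\\
\|Dw\|_{L(r_*,\gamma)}&\le C\,\|D^2w\|_{L(s,\gamma)}.\label{eq:sobolev}
\end{align}
\end{lemma}

\begin{proof}
The Riesz transforms $R_j$, with Fourier multipliers $-i\xi_j/|\xi|$, are bounded on $L^p$ for $1<p<\infty$, hence on $L(s,\gamma)$ by (L6). The identity $D_{ij}w=-R_iR_j\Delta w$ holds for $w\in C_c^\infty$ and extends to our $w$ by density. With (L4) this gives \eqref{eq:cz} for $a_0=I$. In general put $\tilde w(z)=w(a_0^{1/2}z)$. Then $D^2\tilde w=a_0^{1/2}(D^2w)a_0^{1/2}$, so $\Delta\tilde w=a_0^{ij}D_{ij}w$ and $|D^2w|\le|a_0^{-1}||D^2\tilde w|$ at corresponding points, and by (L3) the change of variables multiplies both norms in \eqref{eq:cz} by the same factor.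

The Riesz potential $I_1F=|x|^{1-n}*F$ maps $L^p$ to $L^{np/(n-p)}$ for $1<p<n$. Applying (L6) with $1<p_0<s<p_1<n$ shows that it maps $L(s,\gamma)$ to $L(r_*,\gamma)$. For $h\in C_c^\infty$ one has $h(x)=c_n\int|x-y|^{-n}(x-y)\cdot Dh(y)\,dy$, and by density this holds almost everywhere for compactly supported $h\in W^{1,1}$. Taking $h=D_iw$ gives $|Dw|\le C_nI_1|D^2w|$, and \eqref{eq:sobolev} follows.
\end{proof}

\section{The constant dominates the Hessian of the potential}\label{sec:lower}

Let $T$ be a matrix with $\det T=1$, and put $\tilde\phi(x)=\phi(Tx)$, $\tilde u(x)=u(Tx)$. Then $D^2\tilde\phi=T^{\top}(D^2\phi)T$ and $\tilde\Phi=T^{-1}\Phi T^{-\top}$, so $\tilde\Phi^{ij}D_{ij}\tilde u=f(Tx)$. By (L3) the right-hand side of \eqref{eq:weak} does not see $T$, while $D\tilde u=T^{\top}Du$ can be as large as $|T||Du|$. Near a point $x_0$ the potential looks like the quadratic form of $A=D^2\phi(x_0)$, which is $\frac12|x|^2$ composed with $A^{1/2}$. So we compose a small bump with $A^{1/2}$.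

\begin{proposition}\label{prop:lower}
Let $\phi$ be admissible on $\Omega$ and let $\Omega'\Subset\Omega$ be open. If \eqref{eq:weak} holds for all $u\in C_c^\infty(\Omega)$ with $f=\Phi^{ij}D_{ij}u$, then
\[
C\ge c(n,s,\gamma)\,\sup_{x\in\Omega'}g(x)^{-1+\frac1{2n}}\,|D^2\phi(x)|^{1/2},\qquad c(n,s,\gamma)>0 .
\]
\end{proposition}

\begin{proof}
Fix $x_0\in\Omega'$ and put $A=D^2\phi(x_0)$, $g_0=g(x_0)=\det A$. Fix a radial $\beta\in C_c^\infty(B_1)$, $\beta\not\equiv0$, and let
\[
u_\delta(x)=\beta(z),\qquad z=\delta^{-1}A^{1/2}(x-x_0).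
\]
For small $\delta$ the support of $u_\delta$ lies in $\Omega'$. Since $D^2u_\delta=\delta^{-2}A^{1/2}D^2\beta(z)A^{1/2}$,
\[
f_\delta=\Phi^{ij}D_{ij}u_\delta=\delta^{-2}\operatorname{tr}\big(A^{1/2}\Phi(x)A^{1/2}D^2\beta(z)\big).
\]
At $x=x_0$ we have $A^{1/2}\Phi A^{1/2}=g_0I$. Since $\phi\in C^2$, the matrix $\Phi$ is continuous, so $|A^{1/2}\Phi(x)A^{1/2}|\le2g_0$ on the support of $u_\delta$ for small $\delta$, and $|f_\delta|\le2ng_0\delta^{-2}|D^2\beta(z)|$. The map $x\mapsto z$ has determinant $g_0^{1/2}\delta^{-n}$, so (L1) and (L3) give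
\[
\|f_\delta\|_{L(s,\gamma)}\le2ng_0\,\delta^{-2}\big(g_0^{-1/2}\delta^n\big)^{1/s}\|D^2\beta\|_{L(s,\gamma)} .
\]
Let $e$ be a unit eigenvector of $A$ for the largest eigenvalue $|A|$. Then $|Du_\delta|\ge|D_eu_\delta|=\delta^{-1}|A|^{1/2}|D_e\beta(z)|$. As $\beta$ is radial, $D_e\beta$ is a rotation of $D_1\beta$, and
\[
\|Du_\delta\|_{L(r_*,\infty)(\Omega')}\ge\delta^{-1}|A|^{1/2}\big(g_0^{-1/2}\delta^n\big)^{1/r_*}\|D_1\beta\|_{L(r_*,\infty)} .
\]
The powers of $\delta$ agree: $n/r_*-1=n/s-2$. Inserting both bounds in \eqref{eq:weak} and multiplying by $\delta^{2-n/s}$, we get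
\[
|A|^{1/2}g_0^{-\frac1{2r_*}}\|D_1\beta\|_{L(r_*,\infty)}\le C\Big(\delta^{2-n/s}\|\beta\|_{L^\infty}+2ng_0^{1-\frac1{2s}}\|D^2\beta\|_{L(s,\gamma)}\Big).
\]
Here $s>n/2$ is used: the term that comes from $\|u\|_{L^\infty}$ vanishes as $\delta\to0$. Since $\frac1{2s}-\frac1{2r_*}=\frac1{2n}$, the claim follows with $c=\|D_1\beta\|_{L(r_*,\infty)}/\big(2n\|D^2\beta\|_{L(s,\gamma)}\big)$.
\end{proof}

For $r<r_*$ the left-hand side of the last display would carry the factor $\delta^{n/r-n/r_*}\to0$, and the argument would give nothing. This is the difference between the endpoint and the range of \eqref{eq:known}.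

\section{Nested ellipsoids and the proof of Theorem~\ref{thm:fail}}\label{sec:construction}

By Proposition~\ref{prop:lower} it suffices to find smooth admissible $\phi_K$ on $B_1$, with $g_K$ of modulus $\omega$, such that $|D^2\phi_K(x_0)|\to\infty$ at some $x_0\in\Omega'$. The quadratic form $\frac12(e^{2a}x_1^2+e^{-2a}x_2^2+x_3^2+\dots+x_n^2)$ has Hessian determinant $1$ and a large Hessian, but it is not constant on a sphere. We must pass from such a form near $x_0$ to a round one near $\partial B_1$ and keep the determinant almost constant on the way.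

\subsection{A computation in the plane}\label{sec:model}
Let $n=2$, $P(y)=y_1^2-y_2^2$, and let $\psi$ be a smooth function of $\tau=\log|y|$. Try $V=\frac12|y|^2+P\psi$, and let $H=D^2(P\psi)$, so that $\det D^2V=1+\operatorname{tr}H+\det H$. We have $\Delta P=0$, $y\cdot DP=2P$, $D\psi=\psi'y/|y|^2$ and $\Delta\psi=\psi''/|y|^2$, hence
\[
\operatorname{tr}H=2DP\cdot D\psi+P\Delta\psi=\frac{P}{|y|^2}\,(4\psi'+\psi'').
\]
The terms of $H$ in which $\psi$ is differentiated are bounded by $C(|\psi'|+|\psi''|)$, so $H=\psi\operatorname{diag}(2,-2)+O(|\psi'|+|\psi''|)$. The linear term of the determinant involves only the derivatives of $\psi$, while the Hessian involves $\psi$ itself. If $-\psi'(\tau)$ is a small multiple of $\omega(e^\tau)$, then $\operatorname{tr}H=O(\omega(|y|))$ when $\psi''$ is of the same size, while $\psi(-\infty)$ is a multiple of $\int\omega(t)\,dt/t$. This is where the Dini integral comes from.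

The difficulty is the quadratic term. It is $\det H\approx-4\psi^2$, which is small only while $\psi$ is small, and $D^2V\approx\operatorname{diag}(1+2\psi,1-2\psi)$ is no longer positive when $\psi$ passes $\frac12$. Affine invariance suggests the remedy. We replace $\operatorname{diag}(1+2\psi,1-2\psi)$ by $\operatorname{diag}(e^{2\psi},e^{-2\psi})$, which has determinant one, and we measure the scale $\tau$ by the ellipses themselves instead of by $|y|$. After a linear map of determinant one, each scale then looks like the small perturbation above.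

\subsection{The function with prescribed level sets}
Fix $R\in(0,\frac12]$ and $\tau_*=\log R<0$. Let $\psi\in C^\infty(\mathbb R)$ satisfy
\begin{equation}\label{eq:psi}
\psi\ge0,\qquad \psi=0\ \text{ on }[\tau_*,\infty),\qquad \kappa:=|\psi'|+|\psi''|+|\psi'''|\le\tfrac12,
\end{equation}
and put $A(\tau)=\operatorname{diag}(e^{2\psi(\tau)},e^{-2\psi(\tau)},1,\dots,1)$, so $\det A(\tau)=1$ and $|A(\tau)^{\pm1/2}|=e^{\psi(\tau)}$. We want a function $\rho$ whose level set $\{\rho=e^\tau\}$ is the ellipsoid $\langle A(\tau)y,y\rangle=e^{2\tau}$ (Figure~\ref{fig:nested}). For $y\ne0$ let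
\[
F(y,\tau)=\log\langle A(\tau)y,y\rangle-2\tau,\qquad \partial_\tau F=2\psi'\,\frac{e^{2\psi}y_1^2-e^{-2\psi}y_2^2}{\langle A(\tau)y,y\rangle}-2\in[-3,-1].
\]
So $F(y,\cdot)$ has exactly one zero $\tau(y)$, which is smooth in $y\ne0$ by the implicit function theorem, and
\begin{equation}\label{eq:sign}
\tau(y)\ge\tau\iff F(y,\tau)\ge0 .
\end{equation}
This says that the ellipsoids are nested and fill $\mathbb R^n\setminus\{0\}$. Define
\[
\rho(y)=e^{\tau(y)},\qquad V(y)=\tfrac12\rho(y)^2=\tfrac12\langle A(\tau(y))y,y\rangle,\qquad J=\det D^2V\qquad(y\ne0),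
\]
and $\rho(0)=V(0)=0$, $J(0)=1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw[->,gray] (-2.8,0)--(2.8,0) node[right]{$y_1$};
\draw[->,gray] (0,-2.7)--(0,2.8) node[above]{$y_2$};
\draw[thick] (0,0) circle (2.4);
\draw (0,0) ellipse (1.46 and 1.98);
\draw (0,0) ellipse (0.78 and 1.56);
\draw (0,0) ellipse (0.36 and 1.18);
\draw (0,0) ellipse (0.15 and 0.82);
\node at (2.35,2.05) {$\rho=R$};
\end{tikzpicture}
\caption{Level sets of $\rho$ in the plane (schematic). The curve $\{\rho=r\}$ is the ellipse with semi-axes $re^{-\psi(\log r)}$ and $re^{\psi(\log r)}$; it encloses the area $\pi r^2$. It is a circle for $r\ge R$ and becomes slowly more eccentric as $r$ decreases.}\label{fig:nested}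
\end{figure}

\begin{example}\label{ex:selfsimilar}
Let $n=2$ and $\psi(\tau)=-a\tau$ with $0<a\le\frac12$; the definition of $\rho$ uses only $|\psi'|\le\frac12$. Then $q=\rho^2$ solves $q=q^{-a}y_1^2+q^ay_2^2$, and $V(t^{1+a}y_1,t^{1-a}y_2)=t^2V(y)$, so $J$ is constant on each half-axis. On $y_2=0$ we have $V=\frac12|y_1|^{2/(1+a)}$, so $V_{11}(1,0)=(1-a)/(1+a)^2$. Differentiating the equation for $q$ with respect to $y_2^2$ at $(1,0)$ gives $V_{22}(1,0)=1/(1+a)$, and $V_{12}(1,0)=0$ because $V$ is even in $y_2$. The other axis corresponds to $-a$. Thus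
\[
J=\frac{1-a}{(1+a)^3}\ \text{ on the $y_1$-axis},\qquad J=\frac{1+a}{(1-a)^3}\ \text{ on the $y_2$-axis}.
\]
These values are $1\mp4a+O(a^2)$, as Section~\ref{sec:model} predicts, although $\psi$ is unbounded. A fixed rate $a$ costs an oscillation of about $8a$ at every scale, so $J$ is discontinuous at $0$. For continuity the rate must tend to zero.
\end{example}

\begin{lemma}\label{lem:nested}
Assume \eqref{eq:psi}. There is $C_1=C_1(n)$ such that the following hold, with $\tau=\tau(y)$ and $\rho=\rho(y)$.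
\begin{enumerate}
\item[(a)] $\rho\ge R$ if and only if $|y|\ge R$, and $V=\frac12|y|^2$ for $|y|\ge R$.
\item[(b)] If $\psi$ is constant on $(-\infty,-K]$ and $A_K=A(-K)$, then $V=\frac12\langle A_Ky,y\rangle$ near $0$. In this case $V\in C^\infty(\mathbb R^n)$ and $D^2V(0)=A_K$.
\item[(c)] If $0<\rho\le R$, then $e^{\psi(\tau)}\le\rho^{-1/2}$ and $|y|^2\le\rho\le|y|^{2/3}$.
\item[(d)] For $y\ne0$ we have $|DV(y)|\le2\rho e^{\psi(\tau)}$, $D^2V(y)=A(\tau)^{1/2}H(y)A(\tau)^{1/2}$ with $|H(y)-I|\le C_1\kappa(\tau)$, and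
\[
|J(y)-1|\le C_1\kappa(\tau),\qquad |DJ(y)|\le C_1\kappa(\tau)\,\rho^{-1}e^{\psi(\tau)} .
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(a) We have $F(y,\tau_*)=2\log(|y|/R)$, so the equivalence is \eqref{eq:sign}. If $\tau(y)\ge\tau_*$ then $A(\tau(y))=I$.

(b) If $0<\langle A_Ky,y\rangle<e^{-2K}$, then $F(y,-K)<0$, so $\tau(y)<-K$ and $A(\tau(y))=A_K$.

(c) Since $|\psi'|\le\frac12$ and $\psi(\tau_*)=0$, we have $\psi(\tau)\le\frac12(\tau_*-\tau)\le-\frac12\tau$. From $\rho=|A(\tau)^{1/2}y|$ we get $|y|\le\rho e^{\psi}\le\rho^{1/2}$ and $\rho\le|y|e^{\psi}\le|y|\rho^{-1/2}$.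

(d) Fix $y_0\ne0$ and $\tau_0=\tau(y_0)$. Since $\psi(\tau_0)$ may be large, we first map the ellipsoid through $y_0$ to the unit sphere. Let $y=e^{\tau_0}A(\tau_0)^{-1/2}z$, and let $z_0$ correspond to $y_0$, so $|z_0|=1$. Put
\begin{equation}\label{eq:B}
\theta(\xi)=\psi(\tau_0+\xi)-\psi(\tau_0),\qquad B(\xi)=\operatorname{diag}(e^{2\theta(\xi)},e^{-2\theta(\xi)},1,\dots,1).
\end{equation}
Then $F(y,\tau_0+\xi)=\tilde F(z,\xi):=\log\langle B(\xi)z,z\rangle-2\xi$. So $\xi(z)=\tau(y)-\tau_0$ solves $\tilde F(z,\xi(z))=0$ with $\xi(z_0)=0$, and $\tilde V(z):=e^{-2\tau_0}V(y)=\frac12e^{2\xi(z)}$. The value $\psi(\tau_0)$ has disappeared.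

Let $t=(t_1,t_2,t_3)$ with $t_j=\theta^{(j)}(0)=\psi^{(j)}(\tau_0)$. Since $B(0)=I$ and $|z_0|=1$, the partial derivatives of $\tilde F$ of order at most $3$ at $(z_0,0)$ are fixed polynomials in $(z_0,t)$. In particular $D_z\tilde F=2z_0$ and $\partial_\xi\tilde F=2t_1(z_{0,1}^2-z_{0,2}^2)-2\in[-3,-1]$. Differentiating $\tilde F(z,\xi(z))=0$ up to three times expresses $D^j\xi(z_0)$, $j\le3$, as such polynomials divided by powers of $\partial_\xi\tilde F$. For $j=1$ this is $D\xi(z_0)=-D_z\tilde F/\partial_\xi\tilde F$, so $|D\tilde V(z_0)|=|D\xi(z_0)|\le2$. Likewise $D^j\tilde V(z_0)=H_j(z_0,t)$ for $j=2,3$, where $H_j$ depends only on $n$ and is smooth near the compact set $\{|z_0|=1,\ |t_1|+|t_2|+|t_3|\le\frac12\}$. To find $H_j(z_0,0)$, take $\theta\equiv0$: then $\tilde V=\frac12|z|^2$, so $H_2(z_0,0)=I$ and $H_3(z_0,0)=0$. The mean value theorem on the segment from $0$ to $t$ gives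
\[
|D^2\tilde V(z_0)-I|+|D^3\tilde V(z_0)|\le C(n)\,\kappa(\tau_0).
\]
Return to $y$, with $A_0=A(\tau_0)$ fixed. From $V(y)=e^{2\tau_0}\tilde V(e^{-\tau_0}A_0^{1/2}y)$ we get $DV=e^{\tau_0}A_0^{1/2}D\tilde V$ and $D^2V=A_0^{1/2}D^2\tilde VA_0^{1/2}$. As $\det A_0=1$, we have $J(y)=\det D^2\tilde V(z)$ and $DJ=e^{-\tau_0}A_0^{1/2}D_z\det D^2\tilde V$. The determinant is a polynomial and $|D^2\tilde V(z_0)|\le C(n)$, so $|\det D^2\tilde V(z_0)-1|$ and $|D_z\det D^2\tilde V(z_0)|$ are at most $C(n)\kappa(\tau_0)$.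
\end{proof}

In particular $\frac12I\le H\le\frac32I$, and $D^2V>0$, as soon as $C_1\sup\kappa\le\frac12$.

\subsection{The rate of growth and the modulus of the determinant}
Section~\ref{sec:model} suggests $-\psi'(\tau)=c\,\omega(e^\tau)$. Two corrections are needed. First, $\omega$ need not be smooth, and $\psi''$, $\psi'''$ must be as small as $\psi'$, so we mollify in $\tau$. Second, the ellipsoids are thin: the bound for $DJ$ carries the factor $e^\psi$, and $J$ changes by $\kappa$ over a distance $\rho e^{-\psi}$, which is much smaller than $\rho$. By Lemma~\ref{lem:nested}(c) this distance is at least $\rho^2$, so we use $\omega(\rho^2)$ in place of $\omega(\rho)$. Nothing is lost, since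
\begin{equation}\label{eq:nondini}
\int_{-\infty}^a\omega(e^{2\tau})\,d\tau=\frac12\int_0^{e^{2a}}\omega(t)\,\frac{dt}t=\infty\qquad(a\le0).
\end{equation}

Let $\omega$ be as in Theorem~\ref{thm:fail} and $W(\tau)=\omega(e^{2\tau})$ for $\tau\le0$. Fix $\chi\in C_c^\infty((0,1))$ with $\chi\ge0$, $\int\chi=1$, and put $m(\tau)=\int W(\tau-t)\chi(t)\,dt$ for $\tau\le0$. The function $m$ is smooth, and since $W$ is nondecreasing,
\[
W(\tau-1)\le m(\tau)\le W(\tau),\qquad |m^{(j)}(\tau)|=\Big|\int W(\tau-t)\chi^{(j)}(t)\,dt\Big|\le\|\chi^{(j)}\|_{L^1}W(\tau).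
\]
Fix $\zeta\in C^\infty(\mathbb R;[0,1])$ with $\zeta=0$ on $(-\infty,0]$ and $\zeta=1$ on $[1,\infty)$. For integers $K\ge2-\tau_*$ let $\zeta_K(\tau)=\zeta(\tau_*-\tau)\zeta(\tau+K)$, which vanishes off $[-K,\tau_*]$ and equals $1$ on $[-K+1,\tau_*-1]$. With a small $c_0>0$, independent of $K$, put
\[
\psi_K(\tau)=c_0\int_\tau^{\tau_*}\zeta_K\,m\quad(\tau\le\tau_*),\qquad \psi_K(\tau)=0\quad(\tau\ge\tau_*).
\]
Then $\psi_K$ is smooth, nonnegative and constant on $(-\infty,-K]$. The derivatives $\psi_K',\psi_K'',\psi_K'''$ involve at most two derivatives of $\zeta_K$ and $m$, so $\kappa\le C_0c_0W(\tau)$ for $\tau\le\tau_*$, with $C_0$ depending only on $\chi$ and $\zeta$. By \eqref{eq:nondini},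
\begin{equation}\label{eq:Psi}
\Psi_K:=\psi_K(-K)\ge c_0\int_{-K+1}^{\tau_*-1}W(\tau-1)\,d\tau\longrightarrow\infty\qquad(K\to\infty).
\end{equation}
Let $C_2=C_0\max\{C_1,1\}$ and require $C_2c_0\,\omega(1)\le\frac12$. Then \eqref{eq:psi} holds and $C_1\sup\kappa\le\frac12$. Write $\rho_K,V_K,J_K$ for the functions built from $\psi_K$. Thus $V_K\in C^\infty(\mathbb R^n)$ and $D^2V_K>0$. Lemma~\ref{lem:nested}(a), (c), (d) and $\rho^{-3/2}\le\rho^{-2}$ give, with $\rho=\rho_K$,
\begin{equation}\label{eq:J}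
|J_K-1|\le C_2c_0\,\omega(\rho^2),\quad |DJ_K|\le C_2c_0\,\frac{\omega(\rho^2)}{\rho^2}\quad(0<\rho\le R),\qquad J_K=1\quad(\rho\ge R).
\end{equation}

\begin{lemma}\label{lem:modulus}
If $|y-y'|\le2$, then $|J_K(y)-J_K(y')|\le3C_2c_0\,\omega(|y-y'|)$.
\end{lemma}

\begin{proof}
Let $d=|y-y'|>0$. The gradient bound in \eqref{eq:J} is useful where $\rho^2\ge d$, and the bound on $J_K-1$ is useful where $\rho^2\le d$. Since $\omega$ is concave with $\omega(0^+)=0$, the quotient $\omega(t)/t$ is nonincreasing. Hence $|DJ_K|\le C_2c_0\,\omega(d)/d$ wherever $\rho^2\ge d$ (the gradient is zero where $\rho\ge R$). Since $\omega$ is nondecreasing, $|J_K-1|\le C_2c_0\,\omega(d)$ wherever $\rho^2\le d$.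

If $\rho^2\ge d$ on the whole segment $[y,y']$, integrate the gradient to get the bound $C_2c_0\,\omega(d)$. Otherwise let $p$ and $p'$ be the first and the last point of the segment with $\rho^2\le d$. On $[y,p)$ and $(p',y']$ we have $\rho^2>d$, and these pieces have total length at most $d$, so together they contribute at most $C_2c_0\,\omega(d)$. Finally $|J_K(p)-J_K(p')|\le|J_K(p)-1|+|J_K(p')-1|\le2C_2c_0\,\omega(d)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:fail}]
Fix $x_0\in\Omega'$, $R=\frac12(1-|x_0|)$ and $\bar g=\frac12(\lambda+\Lambda)$. Put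
\begin{equation}\label{eq:phiK}
\phi_K(x)=\bar g^{1/n}\Big(V_K(x-x_0)+x_0\cdot(x-x_0)+\tfrac12|x_0|^2-\tfrac12\Big).
\end{equation}
For $|x-x_0|\ge R$ we have $V_K(x-x_0)=\frac12|x-x_0|^2$, so $\phi_K=\frac12\bar g^{1/n}(|x|^2-1)$. As $\overline{B_R(x_0)}\subset B_1$, this gives $\phi_K=0$ on $\partial B_1$. Also $\phi_K\in C^\infty$, $D^2\phi_K>0$, and $g_K=\bar gJ_K(\cdot-x_0)$. Choose $c_0$ so that, in addition,
\begin{equation}\label{eq:c0}
\bar gC_2c_0\,\omega(1)\le\tfrac12(\Lambda-\lambda),\qquad 3\bar gC_2c_0\le1 .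
\end{equation}
By \eqref{eq:J}, $\lambda\le g_K\le\Lambda$, and by Lemma~\ref{lem:modulus}, $g_K$ has modulus $\omega$. Lemma~\ref{lem:nested}(b) gives $|D^2\phi_K(x_0)|=\bar g^{1/n}e^{2\Psi_K}$ and $g_K(x_0)=\bar g$. By Proposition~\ref{prop:lower}, a constant $C$ for which \eqref{eq:weak} holds for $\phi_K$ satisfies $C\ge c(n,s,\gamma)\,\bar g^{-1+1/n}e^{\Psi_K}$, and this tends to infinity by \eqref{eq:Psi}. The functions $\phi_K$ do not depend on $(s,\gamma)$.
\end{proof}

\begin{remark}\label{rem:hyp}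
The hypothesis $\lambda<\Lambda$ enters in \eqref{eq:c0}. If $\lambda=\Lambda$, then $g$ is constant and Theorem~\ref{thm:dini} applies with $\omega=0$. Concavity enters in Lemma~\ref{lem:modulus}, and it cannot simply be dropped. Let $t_0=1$, $t_{k+1}=t_k\exp(-t_k^{-2})$, and let $\omega=t_k^2$ on $(t_{k+1},t_k]$, $\omega=1$ on $[1,2]$, $\omega(0)=0$. This $\omega$ is nondecreasing, $\omega(0^+)=0$, and each interval contributes $1$ to $\int_0^1\omega\,dt/t$. But if $g$ has modulus $\omega$ on $B_1$, cutting a segment of length $d$ into pieces of length at most $t_k$ gives $|g(x)-g(y)|\le(d/t_k+1)t_k^2\to0$. So $g$ is constant, and the endpoint estimate holds.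
\end{remark}

\section{Two refinements of the counterexample}\label{sec:refine}

\subsection{The same least modulus for all potentials}\label{sec:least}
The \emph{least modulus} of a function $g$ on $B_1$ is $d\mapsto\sup\{|g(x)-g(x')|:x,x'\in B_1,\ |x-x'|\le d\}$. The functions $g_K$ are smooth, and their least moduli vary with $K$, so a constant depending on the least modulus could depend on $K$. We rule this out by inserting, away from $x_0$, one fixed radial piece whose oscillation dominates.

\begin{proposition}\label{prop:least}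
Under the hypotheses of Theorem~\ref{thm:fail}, let $x_0\in\Omega'$. There are a function $\omega_*\le\omega$ and admissible $\phi_K^*\in C^2(\overline{B_1})$ such that every $g_K^*=\det D^2\phi_K^*$ has least modulus exactly $\omega_*$, $g_K^*(x_0)=\bar g$, and $|D^2\phi_K^*(x_0)|\to\infty$. Hence \eqref{eq:weak} holds with no constant independent of $K$.
\end{proposition}

\begin{proof}
Pick $x_1\in B_1\setminus\{x_0\}$ and $R,R_1\in(0,\frac12]$ so small that $\overline{B_R(x_0)}$ and $\overline{B_{R_1}(x_1)}$ lie in $B_1$ at distance at least $2R_1$ from each other. The construction of $\phi_K$ works for this $R$ without change.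

\emph{The radial piece.} Let $\eta_1,\eta_2\colon[0,\infty)\to[0,1]$ be smooth, with $\eta_1=1$ on $[0,R_1/4]$, $\operatorname{supp}\eta_1\subset[0,R_1)$, $\eta_2\not\equiv0$ and $\operatorname{supp}\eta_2\subset(R_1/4,R_1)$. Put $h=a(\omega\eta_1-b\eta_2)$, where $b>0$ is fixed by $\int_0^{R_1}h\,t^{n-1}dt=0$ and $a>0$ is small. Since $\omega$ is not Dini, $\omega>0$ on $(0,2]$, so $a_+=\max h>0$, and the vanishing integral forces $-a_-=\min h<0$. Concavity gives $|\omega(t)-\omega(t')|\le\omega(|t-t'|)$ and $d\le2\omega(d)/\omega(2)$ for $d\le2$. As $\eta_1,\eta_2$ are Lipschitz, $|h(t)-h(t')|\le aC\omega(|t-t'|)$ with $C$ independent of $a$. Fix $a$ so small that $|h|\le\frac12$, $\bar g|h|\le\frac12(\Lambda-\lambda)$ and $\bar gaC\le1$. Define $p\ge0$ and $U$ by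
\[
p(t)^n=t^n+n\int_0^th(t')\,t'^{\,n-1}dt',\qquad U(y)=\tfrac12R_1^2-\int_{|y|}^{R_1}p .
\]
For $t\ge R_1$ we have $p(t)=t$, so $U=\frac12|y|^2$ for $|y|\ge R_1$. For $y\ne0$ and $t=|y|$, the eigenvalues of $D^2U$ are $p/t$, with multiplicity $n-1$, and $p'=(1+h)(t/p)^{n-1}$. They are continuous and positive, because $\frac12t^n\le p^n\le\frac32t^n$; their product is $1+h$; and they tend to $1$ as $t\to0$, because $h(0^+)=0$. Also $DU(y)=(p/t)\,y$ has derivative $I$ at $0$. So $U\in C^2$, $D^2U>0$ and $\det D^2U=1+h(|y|)$. Put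
\[
\phi_K^*=\phi_K+\bar g^{1/n}\big(U(x-x_1)-\tfrac12|x-x_1|^2\big),\qquad g_*=\bar g\big(1+h(|x-x_1|)\big).
\]
In $B_{R_1}(x_1)$ we have $D^2\phi_K=\bar g^{1/n}I$, so $D^2\phi_K^*=\bar g^{1/n}D^2U(\cdot-x_1)$, and elsewhere $\phi_K^*=\phi_K$. Thus $\phi_K^*$ is admissible, $g_K^*=g_*$ off $B_R(x_0)$, and $g_K^*=g_K$ off $B_{R_1}(x_1)$.

\emph{The modulus.} Let $\omega_*\le\omega$ be the least modulus of $g_*$. For $d\le R_1/4$, a pair consisting of $x_1$ and a point at distance $d$ gives $\omega_*(d)\ge\bar ga\,\omega(d)$. For $R_1/4<d\le2$, monotonicity of $\omega(t)/t$ gives $\omega_*(d)\ge\bar ga\,\omega(R_1/4)\ge\bar ga(R_1/8)\,\omega(d)$. So $\omega_*\ge\bar ga(R_1/8)\,\omega$ on $[0,2]$. For $d\ge2R_1$ we have $\omega_*(d)=\bar g(a_++a_-)$, attained at a pair of points of $B_{R_1}(x_1)$. Besides \eqref{eq:c0}, require $3C_2c_0\le aR_1/8$ and $C_2c_0\,\omega(1)\le\min\{a_+,a_-\}$.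

Let $|x-x'|\le d$. If neither point is in $B_R(x_0)$, then $|g_K^*(x)-g_K^*(x')|=|g_*(x)-g_*(x')|\le\omega_*(d)$. If neither point is in $B_{R_1}(x_1)$, Lemma~\ref{lem:modulus} bounds the difference by $3\bar gC_2c_0\,\omega(d)\le\omega_*(d)$. In the remaining case one point is in each ball, so $d\ge2R_1$, and the difference is at most $\bar g\max\{a_+,a_-\}+\bar gC_2c_0\,\omega(1)\le\bar g(a_++a_-)=\omega_*(d)$. Hence the least modulus of $g_K^*$ is at most $\omega_*$. Conversely, if $d\ge2R_1$, the value $\omega_*(d)$ is attained in $B_{R_1}(x_1)$, where $g_K^*=g_*$. If $d<2R_1$, a pair at distance at most $d$ with a point in $B_R(x_0)$ has no point in $B_{R_1}(x_1)$, so $g_*=\bar g$ at both points; thus $\omega_*(d)$ is a supremum over pairs off $B_R(x_0)$, where again $g_K^*=g_*$. The last assertion follows from Proposition~\ref{prop:lower}.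
\end{proof}

\subsection{A single potential that is not twice differentiable at one point}\label{sec:single}
For one fixed $\phi\in C^2(\Omega)$ the endpoint estimate holds with a constant depending on $\phi$ (Section~\ref{sec:upper}), so Theorem~\ref{thm:fail} needs a sequence. If $C^2$ is given up at one point, the limit $K=\infty$ is a counterexample by itself. Recall that the \emph{Monge--Amp\`ere measure} of a convex function $\phi$ is $M\phi(E)=|\partial\phi(E)|$, the Lebesgue measure of the set of slopes of supporting planes at points of $E$, and that $\det D^2\phi=g$ \emph{in the Alexandrov sense} means $M\phi=g\,dx$. For convex $\phi\in C^2$ this is the pointwise equation.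

\begin{proposition}\label{prop:single}
Under the hypotheses of Theorem~\ref{thm:fail}, let $x_0\in\Omega'$. There is a strictly convex $\phi_\infty\in C^1(\overline{B_1})$, smooth with positive Hessian off $x_0$ and zero on $\partial B_1$, such that $\det D^2\phi_\infty=g$ in the Alexandrov sense, $\lambda\le g\le\Lambda$, $g$ has modulus $\omega$, and $|D^2\phi_\infty|\le C_\epsilon|x-x_0|^{-\epsilon}$ for every $\epsilon>0$. For this $\phi_\infty$, every $(s,\gamma)$ and every finite $C$, the estimate \eqref{eq:weak} fails for some $u\in C_c^\infty(\Omega'\setminus\{x_0\})$.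
\end{proposition}

\begin{proof}
Let $\psi=\psi_\infty$ be defined as $\psi_K$ with $\zeta_\infty(\tau)=\zeta(\tau_*-\tau)$, let $\rho,V,J$ be the corresponding functions, and define $\phi_\infty$ by \eqref{eq:phiK} and $g=\bar gJ(\cdot-x_0)$. Then $\psi(\tau)\to\infty$ as $\tau\to-\infty$, by \eqref{eq:Psi}.

\emph{The potential.} We have $\psi=\psi_K$ on $[-K+1,\infty)$. By \eqref{eq:sign}, the sets $\{\rho\ge e^{-K+1}\}$ and $\{\rho_K\ge e^{-K+1}\}$ coincide; on this set $V=V_K$, and off it both functions lie in $[0,\frac12e^{-2K+2}]$. So $V_K\to V$ uniformly, and $V$ is convex. Also $J_K\to J$ pointwise, so $g$ inherits the bounds and the modulus of $g_K$. By Lemma~\ref{lem:nested}(c), (d), $V\le\frac12|y|^{4/3}$ and $|DV|\le2\rho^{1/2}\le2|y|^{1/3}$ near $0$, so $V\in C^1$ with $DV(0)=0$. On a segment, $V$ is convex with positive second derivative except at one point at most, so $V$ is strictly convex. Hence $D\phi_\infty$ is injective; it is a local diffeomorphism off $x_0$, and the image of $\{x_0\}$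 is a single point. Therefore $M\phi_\infty=g\,dx$. Since $\psi'\to0$ at $-\infty$, we have $\psi(\tau)\le\frac\epsilon4|\tau|+C_\epsilon$, so $|D^2V|\le\frac32e^{2\psi}\le C_\epsilon\rho^{-\epsilon/2}\le C_\epsilon|y|^{-\epsilon}$ for $0<\rho\le R$.

\emph{The test functions.} There is no Hessian at $x_0$ to adapt to, so we use bumps supported between two of the ellipsoids. Fix $\beta\in C_c^\infty(B_1\setminus\overline{B_{1/2}})$, $\beta\not\equiv0$. For $0<\delta\le R$ let $\tau_0=\log\delta$, $A_0=A(\tau_0)$, and $u_\delta(x)=\beta(z)$ with $z=\delta^{-1}A_0^{1/2}(x-x_0)$. On the support, $0<|x-x_0|\le\delta e^{\psi(\tau_0)}\le\delta^{1/2}$, so $u_\delta\in C_c^\infty(\Omega'\setminus\{x_0\})$ for small $\delta$. Let $\frac12\le|z|\le1$, $y=x-x_0$, $\xi=\tau(y)-\tau_0$. Then $F(y,\tau_0)=\log|z|^2\in[-2\log2,0]$ and $\partial_\tau F\le-1$, so $\xi\in[-2\log2,0]$ and $|\theta(\xi)|\le\log2$ in the notation \eqref{eq:B}. Thus $B(\xi)\ge\frac14I$, and Lemma~\ref{lem:nested}(d) gives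
\[
A_0^{-1/2}D^2V(y)A_0^{-1/2}=B(\xi)^{1/2}H(y)B(\xi)^{1/2}\ge\tfrac18I .
\]
Hence $|A_0^{1/2}\Phi_\infty A_0^{1/2}|\le8\Lambda\bar g^{-1/n}$ and $|f_\delta|\le8n\Lambda\bar g^{-1/n}\delta^{-2}|D^2\beta(z)|$, while $|Du_\delta|\ge|D_1u_\delta|=\delta^{-1}e^{\psi(\tau_0)}|D_1\beta(z)|$. The map $x\mapsto z$ has determinant $\delta^{-n}$. As in the proof of Proposition~\ref{prop:lower}, \eqref{eq:weak} implies
\[
e^{\psi(\log\delta)}\|D_1\beta\|_{L(r_*,\infty)}\le C\big(\delta^{2-n/s}\|\beta\|_{L^\infty}+8n\Lambda\bar g^{-1/n}\|D^2\beta\|_{L(s,\gamma)}\big).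
\]
As $\delta\to0$ the left-hand side tends to infinity and the right-hand side stays bounded.
\end{proof}

The factor $e^{\psi(\log\delta)}$ grows more slowly than any power of $1/\delta$. For $r<r_*$ it is beaten by the factor $\delta^{n/r-n/r_*}$, so these test functions do not contradict an estimate below the endpoint.

\section{The endpoint estimate when the Hessian is controlled}\label{sec:upper}

We turn to the positive results. A \emph{modulus of continuity} for $D^2\phi$ on a set $E$ is a nondecreasing $\sigma$ with $\sigma(0^+)=0$ and $|D^2\phi(x)-D^2\phi(y)|\le\sigma(|x-y|)$ for $x,y\in E$.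

\begin{proposition}\label{prop:upper}
Let $\phi$ be admissible on $\Omega$ and $\Omega'\Subset\Omega''\Subset\Omega$. Suppose that $|D^2\phi|\le M$ on $\Omega''$ and that $D^2\phi$ has modulus of continuity $\sigma$ on $\Omega''$. Then for all $s\in(n/2,n)$, $\gamma\in(0,\infty]$ and all solutions $u$ of \eqref{eq:lma},
\[
\|Du\|_{L(r_*,\gamma)(\Omega')}+\|D^2u\|_{L(s,\gamma)(\Omega')}\le C\big(\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}\big),
\]
where $C$ depends only on $n,s,\gamma,\lambda,\Lambda$, the modulus of continuity of $g$, and $M,\sigma,\Omega',\Omega''$.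
\end{proposition}

Every admissible $\phi$ has a bounded and uniformly continuous Hessian on $\Omega''$. So the endpoint estimate holds for each single admissible $\phi$, with a constant depending on $\phi$; what fails in Theorem~\ref{thm:fail} is the stated dependence of the constant.

\begin{proof}
Let $\mathcal N=\|u\|_{L^\infty(\Omega)}+\|f\|_{L(s,\gamma)(\Omega)}<\infty$ and $a=\Phi$. On $\Omega''$ each eigenvalue $g/\mu_i$ of $a$ is at least $\lambda/M$ and, being a product of $n-1$ eigenvalues of $D^2\phi$, at most $M^{n-1}$. Since the cofactor matrix is polynomial, $|a(x)-a(y)|\le C(n,M)\sigma(|x-y|)$. Fix $\Omega'''$ with $\Omega'\Subset\Omega'''\Subset\Omega''$, depending only on $\Omega'$ and $\Omega''$.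

We freeze the coefficients at a point $x_0\in\overline{\Omega'}$ and localize. Let $a_0=a(x_0)$, and let $C_*=C(n,s,\gamma)M/\lambda$, so that \eqref{eq:cz} holds with constant $C_*$. Let $Q$ be the constant of (L4) for $L(s,\gamma)$. Choose $R>0$, independent of $x_0$, with $B_{2R}(x_0)\subset\Omega'''$ and $nC(n,M)\sigma(2R)\le1/(2C_*Q)$. Let $\eta\in C_c^\infty(B_{2R}(x_0);[0,1])$ equal $1$ on $B_R(x_0)$, with $|D\eta|\le C/R$ and $|D^2\eta|\le C/R^2$, and put $w=\eta u$. Then $w\in W^{2,n}$ has compact support, and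
\[
a_0^{ij}D_{ij}w=(a_0-a)^{ij}D_{ij}w+E,\qquad E=\eta f+2a^{ij}D_i\eta D_ju+u\,a^{ij}D_{ij}\eta .
\]
The first term on the right is at most $|D^2w|/(2C_*Q)$ in absolute value. By \eqref{eq:cz} and (L4),
\[
\|D^2w\|_{L(s,\gamma)}\le\tfrac12\|D^2w\|_{L(s,\gamma)}+C_*Q\|E\|_{L(s,\gamma)} .
\]
To absorb the first term we need it to be finite. This is where $s<n$ and $u\in W^{2,n}_{\mathrm{loc}}$ are used: $D^2w\in L^n=L(n,n)$ has bounded support, so $D^2w\in L(s,\gamma)$ by (L2) and (L5). Hence, by (L4) and (L5),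
\[
\|D^2w\|_{L(s,\gamma)}\le2C_*Q\|E\|_{L(s,\gamma)}\le C\big(\mathcal N+\|Du\|_{L(s,\gamma)(\Omega''')}\big).
\]
The gradient term is of lower order, and the known estimate handles it. Since $s>n/2$, we have $r_*>n$; let $q=\frac12(n+r_*)$. Then $q>s$, so (L5), (L2) and \eqref{eq:known} with $r=q$ on $\Omega'''$ give $\|Du\|_{L(s,\gamma)(\Omega''')}\le C\|Du\|_{L(q,\gamma)(\Omega''')}\le C\mathcal N$. Thus $\|D^2w\|_{L(s,\gamma)}\le C\mathcal N$, and $\|Dw\|_{L(r_*,\gamma)}\le C\mathcal N$ by \eqref{eq:sobolev}. Since $w=u$ on $B_R(x_0)$, the estimate holds on this ball. Cover $\overline{\Omega'}\subset\overline{B_n}$ by a number of such balls that depends only on $n$ and $R$, and use (L4).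
\end{proof}

\section{The Hessian under a Dini condition and the proof of Theorem~\ref{thm:dini}}\label{sec:hessian}

It remains to obtain $M$ and $\sigma$ from $\omega$. The following statement is essentially known (X.-J.~Wang; Jian and Wang \cite{JW}); we give a full proof.

\begin{proposition}\label{prop:hessian}
Let $\omega$ be nondecreasing and Dini, let $\Omega$ be normalized, $\Omega''\Subset\Omega$ and $d_0=\operatorname{dist}(\Omega'',\partial\Omega)$. For all admissible $\phi$ whose $g$ has modulus $\omega$, the Hessian $D^2\phi$ is bounded on $\Omega''$ and has a modulus of continuity on $\Omega''$, both depending only on $n,\lambda,\Lambda,\omega,d_0$.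
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:dini}]
Choose $\Omega''$ with $\Omega'\Subset\Omega''\Subset\Omega$, depending only on $\Omega'$ and $\Omega$. Proposition~\ref{prop:hessian} provides $M$ and $\sigma$ on $\Omega''$, and Proposition~\ref{prop:upper} gives both estimates.
\end{proof}

The proof of Proposition~\ref{prop:hessian} mirrors Section~\ref{sec:construction}. At scale $k$ we rescale $\phi$ near $x_0$ to a function close to $\frac12|y|^2$ and compare it with the solution of $\det D^2w=1$ that has the same boundary values. The Hessian $A_k$ of $w$ at the center defines the next ellipsoid, and $|A_k-I|$ is controlled by the oscillation of $g$. The eccentricity is governed by the product of the matrices $A_k^{-1/2}$, which stays bounded if the oscillations are summable.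

\subsection{Standard facts}
We use the following facts about Alexandrov solutions (defined in Section~\ref{sec:single}); see Guti\'errez \cite{Gut} and Figalli \cite{Fig}. Here $U$ is a bounded open convex set, and $v,w\in C(\overline U)$ are convex.
\begin{enumerate}
\item[(M1)] \emph{Comparison.} If $Mv\ge Mw$ in $U$ and $v\le w$ on $\partial U$, then $v\le w$ in $U$.
\item[(M2)] \emph{Alexandrov's estimate.} If $w=0$ on $\partial U$, then
$|w(z)|^n\le C(n)(\operatorname{diam}U)^{n-1}\operatorname{dist}(z,\partial U)\,Mw(U)$.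
\item[(M3)] \emph{Stability.} If convex $w_j\to w$ locally uniformly in $U$, then $Mw_j\to Mw$ weakly.
\item[(M4)] \emph{Localization} (Caffarelli \cite{Caf}). If $\lambda\,dx\le Mw\le\Lambda\,dx$ in $U$, $\ell$ is affine, $w\ge\ell$, and $\{x\in U:w=\ell\}$ has more than one point, then this convex set has no extreme point in $U$.
\item[(M5)] \emph{Dirichlet problem.} If $U$ is strictly convex, then for continuous boundary data there is a unique convex $w\in C(\overline U)$ with $\det D^2w=1$ in the Alexandrov sense. It is a viscosity solution: if $Q$ is convex and $C^2$ near $p\in U$ and $w-Q$ has a local maximum (minimum) at $p$, then $\det D^2Q(p)\ge1$ (respectively $\le1$).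
\item[(M6)] \emph{Pogorelov and Evans--Krylov estimates.} If $U$ contains a ball of radius $r_1$ and lies in a ball of radius $r_2$, $\det D^2w=1$ in the Alexandrov sense and $w=0$ on $\partial U$, then $w\in C^\infty(U)$ and $|D^2w|+|D^3w|\le C(n,c,r_1,r_2)$ on $\{w\le-c\}$ for each $c>0$. Since the determinant is $1$, also $D^2w\ge C^{-1}I$ there.
\end{enumerate}
We also use John's lemma, which gives an invertible affine map $L$ with $B_1\subset L(U)\subset B_n$, and Minkowski's inequality $\det(P+P')^{1/n}\ge(\det P)^{1/n}+(\det P')^{1/n}$ for symmetric $P,P'\ge0$. Finally, if $q$ is a quadratic polynomial with Hessian $X$, then $q(p+y)+q(p-y)-2q(p)=\langle Xy,y\rangle$, so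
\begin{equation}\label{eq:second}
|X|\le4r^{-2}\sup_{B_r(p)}|q| .
\end{equation}

To start the iteration we need a region on which $g$ is almost constant and $\phi$, up to an affine function, is constant on the boundary. The sections
\[
S_h(x_0)=\{x\in\Omega:\phi(x)<\phi(x_0)+D\phi(x_0)\cdot(x-x_0)+h\},\qquad h>0,
\]
have the second property, and the first one follows if they are uniformly small.

\begin{lemma}\label{lem:sections}
There is a function $d(h)$, depending only on $n,\lambda,\Lambda,d_0$, with $d(h)\to0$ as $h\to0$, such that $\operatorname{diam}S_h(x_0)\le d(h)$ for all normalized $\Omega$, all admissible $\phi$ on $\Omega$ and all $x_0\in\Omega$ with $\operatorname{dist}(x_0,\partial\Omega)\ge d_0$.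
\end{lemma}

\begin{proof}
Otherwise there are $\delta\in(0,d_0/2]$, admissible $\phi_j$ on $\Omega_j$, points $x_j$ at distance at least $d_0$ from $\partial\Omega_j$, heights $h_j\to0$, and points of $S_{h_j}(x_j)$ at distance at least $\delta$ from $x_j$. Sections are convex and contain their centers, so there are $y_j\in S_{h_j}(x_j)$ with $|y_j-x_j|=\delta$. By (M2), $|\phi_j|^n\le C\operatorname{dist}(\cdot,\partial\Omega_j)$, and convexity gives $|D\phi_j(x_j)|\le\|\phi_j\|_{L^\infty}/d_0\le C$. Along a subsequence, $\overline{\Omega_j}$ converges in the Hausdorff distance to the closure of a normalized domain $U$; the bounded convex functions $\phi_j$ converge locally uniformly in $U$ to a convex $w\le0$; and $x_j\to\bar x$, $y_j\to\bar y$, $D\phi_j(x_j)\to p$, where $\bar x\ne\bar y$ lie in $U$. In the limit $|w|^n\le C\operatorname{dist}(\cdot,\partial U)$, so $w$ extends continuously by $0$ to $\partial U$, and $\lambda\,dx\le Mw\le\Lambda\,dx$ by (M3). Let $\ell(x)=w(\bar x)+p\cdot(x-\bar x)$.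 Then $w\ge\ell$, and $w(\bar y)\le\ell(\bar y)$ because $h_j\to0$. So the compact convex set $\Sigma=\{x\in\overline U:w=\ell\}$ contains $\bar x$ and $\bar y$. By (M4) its extreme points lie on $\partial U$, where $\ell=w=0$. The point $\bar x$ is a convex combination of extreme points of $\Sigma$, so $w(\bar x)=\ell(\bar x)=0$. A convex function that attains its maximum $0$ at an interior point vanishes identically, which contradicts $Mw\ge\lambda\,dx$.
\end{proof}

\subsection{One step of the iteration}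
The Dini sum tolerates only errors that are linear in the oscillation of $g$. The next lemma gives the linear bound.

\begin{lemma}\label{lem:compare}
Let $U\subset B_\varrho$ be open and strictly convex, and let $v\in C^2(U)\cap C(\overline U)$ be convex with $|\det D^2v-1|\le\varepsilon$, $0\le\varepsilon<1$. Let $w$ solve $\det D^2w=1$ in $U$, $w=v$ on $\partial U$. Then $|v-w|\le\frac12\varepsilon\varrho^2$.
\end{lemma}

\begin{proof}
The case $\varepsilon=0$ follows by letting $\varepsilon\downarrow0$, so let $\varepsilon>0$, and put $b(x)=\frac\varepsilon2(|x|^2-\varrho^2)$, so $-\frac12\varepsilon\varrho^2\le b\le0$ on $\overline U$. It suffices to show that $w-v+b\le0$ and $v+b-w\le0$. Both functions are $\le0$ on $\partial U$.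

Suppose that $w-v+b$ has a positive maximum, at $p\in U$. Then $w-Q$ is maximal at $p$ for $Q=v-b$. If $\ell$ is a supporting affine function of $w$ at $p$, then $Q-\ell$ is minimal at $p$, so $D^2Q(p)\ge0$. For $\eta>0$ the function $Q+\eta|x-p|^2$ is convex near $p$, so (M5) applies to it, and $\eta\downarrow0$ gives $\det D^2Q(p)\ge1$. But $D^2v=D^2Q+\varepsilon I$, so Minkowski's inequality gives $(\det D^2Q(p))^{1/n}\le(1+\varepsilon)^{1/n}-\varepsilon<1$, a contradiction.

Suppose that $v+b-w$ has a positive maximum, at $p\in U$. Then $w-Q$ is minimal at $p$ for the convex function $Q=v+b$, so $\det D^2Q(p)\le1$. But $(\det D^2Q(p))^{1/n}\ge(1-\varepsilon)^{1/n}+\varepsilon>1$, a contradiction.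
\end{proof}

\begin{lemma}\label{lem:step}
There are $\mu\in(0,\frac18]$, $\delta_*\in(0,\frac1{16}]$ and $C_3\ge1$, depending only on $n$, with the following property. Let $v$ be convex and $C^2$ near $\overline{B_1}$, with $|\det D^2v-1|\le\varepsilon$ and $|v-\frac12|x|^2|\le\delta$ on $\overline{B_1}$, where $0\le\delta,\varepsilon\le\delta_*$. Then there are an affine $\ell$ and a symmetric $A$ with $\det A=1$ and $|A-I|\le\min\{\frac12,C_3(\delta+\varepsilon)\}$ such that
\[
v_+(y)=\mu^{-2}(v-\ell)(\mu A^{-1/2}y)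
\]
is convex and $C^2$ near $\overline{B_1}$ and satisfies $|v_+-\frac12|y|^2|\le\frac12\delta+C_3\varepsilon$ on $\overline{B_1}$.
\end{lemma}

\begin{proof}
Let $w$ solve $\det D^2w=1$ in $B_1$, $w=v$ on $\partial B_1$. By Lemma~\ref{lem:compare}, $|w-v|\le\varepsilon$, so $z=w-\frac12|x|^2$ satisfies $|z|\le\delta+\varepsilon\le\frac18$. To apply (M6) we need zero boundary values, so we pass to $U=\{w<\frac38\}$. On $\partial B_1$ we have $w=v\ge\frac7{16}>\frac38$, so $U\Subset B_1$ and $w=\frac38$ on $\partial U$. On $B_{1/2}$ we have $w\le\frac14$. By (M6) for $w-\frac38$ with $c=\frac18$, we get $|D^2w|+|D^3w|\le C(n)$ and $D^2w\ge C(n)^{-1}I$ on $B_{1/2}$.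

These bounds are not small. To gain the factor $\delta+\varepsilon$, we use that $z$ solves a linear equation:
\[
0=\det D^2w-\det I=a^{ij}D_{ij}z,\qquad a=\int_0^1\operatorname{cof}\big((1-t)I+tD^2w\big)\,dt .
\]
On $B_{1/2}$ the matrix $a$ is uniformly elliptic and Lipschitz, with constants depending only on $n$. The interior Schauder estimate \cite{GT} gives $\|z\|_{C^{2,1/2}(B_{1/4})}\le C_S(\delta+\varepsilon)$ with $C_S=C_S(n)$. Put $A=D^2w(0)$ and $\ell(x)=w(0)+Dw(0)\cdot x$. Then $\det A=1$, $|A-I|\le C_S(\delta+\varepsilon)$, and Taylor's formula for $z$ gives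
\[
\big|v-\ell-\tfrac12\langle Ax,x\rangle\big|\le\varepsilon+C_S(\delta+\varepsilon)|x|^{5/2}\qquad(|x|\le\tfrac14).
\]
Choose $\mu\le\frac18$ with $2^{5/2}C_S\mu^{1/2}\le\frac12$, and $\delta_*\le\frac1{16}$ with $2C_S\delta_*\le\frac12$. Then $|A-I|\le\frac12$ and $|A^{-1/2}|\le2$. For $|y|\le1$ and $x=\mu A^{-1/2}y$ we have $|x|\le2\mu\le\frac14$ and $\langle Ax,x\rangle=\mu^2|y|^2$, so $|v_+-\frac12|y|^2|\le\mu^{-2}\varepsilon+\frac12(\delta+\varepsilon)$. Take $C_3=\max\{C_S,\mu^{-2}+\frac12\}$.
\end{proof}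

\subsection{Proof of Proposition~\ref{prop:hessian}}
Constants $C$ depend only on the data $n,\lambda,\Lambda,\omega,d_0$, and $C(n)$ depends only on $n$. A nondecreasing Dini function has $\omega(0^+)=0$, so we can fix $\theta\in(0,1)$ with $\omega(\theta)/\lambda\le\delta_*/(2C_3)$. Fix $x_0\in\Omega''$.

\medskip\noindent\emph{Step 1: the first approximation.} Let $h$ be so small that $d(h)<d_0$; further conditions follow. Then $S=S_h(x_0)\Subset\Omega$, and $S$ is strictly convex because $\phi$ is. Let $e=\omega(d(h))/\lambda$, and let $Lx=Nx+b$ satisfy $B_1\subset L(S)\subset B_n$. For $z=Lx$ put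
\[
v(z)=\alpha\big[\phi(x)-\phi(x_0)-D\phi(x_0)\cdot(x-x_0)-h\big],\qquad\alpha=|\det N|^{2/n}g(x_0)^{-1/n}.
\]
Then $v=0$ on $\partial L(S)$, $\det D^2v=\alpha^n(\det N)^{-2}g(x)=g(x)/g(x_0)\in[1-e,1+e]$, and $\min v=v(z_0)=-\alpha h$ with $z_0=Lx_0$. Let $e\le\frac12$. By (M1), $v\ge\frac12(3/2)^{1/n}(|z|^2-n^2)$ on $L(S)$ and $v\le\frac12(1/2)^{1/n}(|z|^2-1)$ on $B_1$. Hence
\begin{equation}\label{eq:height}
c_n\le\alpha h\le C(n),\qquad c_n=\tfrac12\,2^{-1/n}.
\end{equation}
Let $w$ solve $\det D^2w=1$ in $L(S)$, $w=0$ on $\partial L(S)$. By Lemma~\ref{lem:compare}, $|v-w|\le n^2e$. Let $n^2e\le c_n/2$. Then $w(z_0)\le-c_n/2$, and (M2) gives $B_{2\varrho_0}(z_0)\subset L(S)$ with $\varrho_0=\varrho_0(n)>0$. A point of $B_{\varrho_0}(z_0)$ is the midpoint of $z_0$ and a point of $L(S)$, where $w\le0$, so $w\le-c_n/4$ on $B_{\varrho_0}(z_0)$. By (M6), $A_*=D^2w(z_0)$ satisfies $\det A_*=1$ and $C(n)^{-1}I\le A_*\le C(n)I$, and with $\ell_*$ the first-order Taylor polynomial of $w$ at $z_0$,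
\[
\big|v-\ell_*-\tfrac12\langle A_*(z-z_0),z-z_0\rangle\big|\le n^2e+C(n)|z-z_0|^3\qquad\text{on }B_{\varrho_0}(z_0).
\]
For $\varrho>0$ with $\varrho|A_*^{-1/2}|<\varrho_0$ put $\phi_0(y)=\varrho^{-2}(v-\ell_*)(z_0+\varrho A_*^{-1/2}y)$. Then $|\phi_0-\frac12|y|^2|\le n^2e\varrho^{-2}+C(n)\varrho$ on $\overline{B_1}$. Fix $\varrho=\varrho(n)$ with $C(n)\varrho\le\delta_*/2$, and require $n^2e\varrho^{-2}\le\delta_*/2$.

In the original coordinates, $x=x_0+T_0y$ with $T_0=\varrho N^{-1}A_*^{-1/2}$. The ellipsoid $N^{-1}B_1$ lies in a translate of $S$, so $|N^{-1}|\le d(h)$ and $|T_0|\le\varrho_0d(h)$. Require $\varrho_0d(h)\le\theta$. All the conditions hold for some $h$ depending only on the data; fix it. By \eqref{eq:height}, $C^{-1}\le\alpha\le C$, hence $|\det N|\le C$. In terms of singular values, $|N|\le|\det N|\,|N^{-1}|^{n-1}\le C$. So $|T_0|\le\theta$ and $|T_0^{-1}|\le C$.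

\medskip\noindent\emph{Step 2: the iteration.} To apply Lemma~\ref{lem:step} at scale $k$ we must bound the oscillation of $g$ on the $k$-th ellipsoid, whose diameter depends on the eccentricity that we are trying to bound. The crude bound $|A^{-1/2}|\le2\le\mu^{-1/2}$ breaks this circle: it gives the radius $\theta\mu^{k/2}$ in place of $C\mu^k$, and, as in \eqref{eq:nondini}, this costs only a factor $2$ in the Dini integral. Put
\[
\varepsilon_k=\omega(\theta\mu^{k/2})/\lambda,\qquad\delta_0=\delta_*,\qquad\delta_{k+1}=\tfrac12\delta_k+C_3\varepsilon_k .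
\]
Then $\varepsilon_k\le\delta_*/(2C_3)\le\delta_*$, and $\delta_k\le\delta_*$ by induction. We claim that for each $k\ge0$ there are a matrix $T_k$ with $|T_k|\le\theta\mu^{k/2}$ and an affine $\ell_k$ such that
\[
\phi_k(y)=\alpha\varrho^{-2}\mu^{-2k}(\phi-\ell_k)(x_0+T_ky)
\]
is convex and $C^2$ near $\overline{B_1}$, $\det D^2\phi_k(y)=g(x_0+T_ky)/g(x_0)$, and $|\phi_k-\frac12|y|^2|\le\delta_k$ on $\overline{B_1}$. Step~1 gives $k=0$. If the claim holds for $k$, then $|\det D^2\phi_k-1|\le\omega(|T_k|)/\lambda\le\varepsilon_k$ on $\overline{B_1}$. Lemma~\ref{lem:step} gives a matrix $A_k$ and $\phi_{k+1}=(\phi_k)_+$, which has the required form with $T_{k+1}=\mu T_kA_k^{-1/2}$. Here $|T_{k+1}|\le\mu^{1/2}|T_k|$, and the determinant identity persists because $\det A_k=1$.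

Now the Dini condition enters. Since $\omega$ is nondecreasing and $\int_{\theta\mu^{k/2}}^{\theta\mu^{(k-1)/2}}dt/t=\frac12|\log\mu|$,
\[
\sum_{k\ge0}\omega(\theta\mu^{k/2})\le\omega(\theta)+\frac2{|\log\mu|}\int_0^\theta\omega(t)\,\frac{dt}t<\infty .
\]
Summing the recursion gives $\sum_k\delta_k\le2\delta_0+2C_3\sum_k\varepsilon_k$. So $\eta_k=\sum_{j\ge k}(\delta_j+\varepsilon_j)$ is finite, tends to $0$, and depends only on the data. Put
\[
M_k=\mu^{-k}T_0^{-1}T_k=A_0^{-1/2}A_1^{-1/2}\cdots A_{k-1}^{-1/2},\qquad P_k=M_k^{-\top}M_k^{-1},\qquad M_0=I.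
\]
If $|A-I|=\nu\le\frac12$, then $|A^{\pm1/2}|\le1+\nu\le e^\nu$, because $(1+\nu)^2(1-\nu)\ge1$. Therefore $|M_k|,|M_k^{-1}|\le e^{C_3\eta_0}\le C$: the eccentricity stays bounded, and $|T_k|\le C\mu^k$, $|T_k^{-1}|\le C\mu^{-k}$.

\medskip\noindent\emph{Step 3: the bound on the Hessian.} Let $X=\alpha\varrho^{-2}T_0^{\top}D^2\phi(x_0)T_0$. We use $\phi\in C^2$ only qualitatively. Taylor's formula at $x_0$ has remainder $o(|x-x_0|^2)$, and $T_k=\mu^kT_0M_k$ has norm at most $C\mu^k$. So $\phi_k(y)-\frac12\langle M_k^{\top}XM_ky,y\rangle$ differs from an affine function by a term that tends to $0$ uniformly on $B_1$. Also $\phi_k-\frac12|y|^2\to0$ uniformly. By \eqref{eq:second}, $M_k^{\top}XM_k\to I$, so $X-P_k=M_k^{-\top}(M_k^{\top}XM_k-I)M_k^{-1}\to0$. Since $|P_k|\le C$, we get $|X|\le C$, and then $|D^2\phi(x_0)|\le\alpha^{-1}\varrho^2|T_0^{-1}|^2|X|\le C$. Moreover $P_{j+1}-P_j=M_j^{-\top}(A_j-I)M_j^{-1}$ has norm at most $C(\delta_j+\varepsilon_j)$, so $|X-P_k|\le C\eta_k$.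

\medskip\noindent\emph{Step 4: the modulus of continuity.} Let $H_k(x_0)=\alpha^{-1}\varrho^2T_0^{-\top}P_kT_0^{-1}$. By Step~3, $|D^2\phi(x_0)-H_k(x_0)|\le C\eta_k$. For $x=x_0+T_ky$ we have $\mu^{2k}|y|^2=|M_k^{-1}T_0^{-1}(x-x_0)|^2$, and $x_0+T_kB_1\supset B_{c_1\mu^k}(x_0)$ for some $c_1>0$ depending only on the data. So the bound on $\phi_k-\frac12|y|^2$ reads
\[
\big|\phi(x)-\ell_k(x)-\tfrac12\langle H_k(x_0)(x-x_0),x-x_0\rangle\big|\le C\mu^{2k}\delta_k\qquad\text{on }B_{c_1\mu^k}(x_0).
\]
Let $x_1\in\Omega''$ with $|x_1-x_0|\le\frac12c_1\mu^k$. The numbers $\mu,\delta_k,\eta_k,c_1,C$ are the same for $x_1$, and both expansions hold on $B_{c_1\mu^k/2}(x_0)$. There the two quadratic polynomials differ by at most $2C\mu^{2k}\delta_k$, and \eqref{eq:second} gives $|H_k(x_0)-H_k(x_1)|\le C\delta_k$. Hence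
\[
|D^2\phi(x_0)-D^2\phi(x_1)|\le C(\eta_k+\delta_k)\le2C\eta_k\qquad\text{whenever }|x_0-x_1|\le\tfrac12c_1\mu^k .
\]
As $\eta_k\downarrow0$, this and the bound of Step~3, used for $|x_0-x_1|>\frac12c_1$, give a modulus of continuity that depends only on the data. This proves Proposition~\ref{prop:hessian}. \qed

\begin{thebibliography}{9}

\bibitem{BL} Bergh and L\"ofstr\"om, \emph{Interpolation Spaces}.

\bibitem{Caf} Caffarelli, 1990.

\bibitem{Cui} Guoqing Cui, \emph{Gradient potential estimates for linearized Monge-Amp\`ere equations}, arXiv:2606.28910 (2026).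

\bibitem{Fig} Figalli, \emph{The Monge--Amp\`ere Equation and Its Applications}.

\bibitem{GT} Gilbarg and Trudinger, Corollary~6.3.

\bibitem{Gut} Guti\'errez, \emph{The Monge--Amp\`ere Equation}.

\bibitem{JW} Jian and Wang, SIAM J. Math. Anal. 39 (2007).

\end{thebibliography}
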